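\title{The monochromatic $k$-edge-connection number: counterexamples and bounds}

\begin{abstract}
An edge-coloring of a $k$-edge-connected graph $G$ is monochromatic $k$-edge-connected if any two vertices are joined by $k$ edge-disjoint monochromatic paths, and $\operatorname{emc}_k(G)$ is the largest number of colors in such a coloring. We study the formula $\operatorname{emc}_k(G)=e(G)-e(H)+\lfloor k/2\rfloor$, where $H$ is a spanning $k$-edge-connected subgraph of $G$ with the fewest edges. We show that it fails for every $k\ge 4$: there are infinitely many $k$-regular $k$-edge-connected graphs with $\operatorname{emc}_k(G)\le\lfloor k/3\rfloor$. When the edge-connectivity of $G$ equals $k$ we determine $\operatorname{emc}_k(G)$ exactly and characterize the graphs for which the formula holds. For $k\ge3$ and every $k$-edge-connected graph on $n$ vertices we prove $\operatorname{emc}_k(G)\le e(G)-\lceil kn/2\rceil+\lfloor k/2\rfloor$.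
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite, simple and undirected; we say \emph{multigraph} when parallel edges (but never loops) are allowed. For a graph $F$ on the vertex set $V$, let $e(F)$ be its number of edges. A \emph{cut} is a set $X$ with $\emptyset\ne X\subsetneq V$, and $d_F(X)$ is the number of edges of $F$ between $X$ and $V\setminus X$. The graph $F$ is \emph{$k$-edge-connected} if $|V|\ge2$ and $F-E$ is connected for every set $E$ of at most $k-1$ edges; equivalently, $d_F(X)\ge k$ for every cut $X$. The \emph{edge-connectivity} $\lambda(F)$ is the minimum of $d_F(X)$ over all cuts. These definitions apply verbatim to multigraphs. Menger's theorem says that the largest number of pairwise edge-disjoint paths between two distinct vertices $u,w$ equals the minimum of $d_F(X)$ over the cuts $X$ that contain exactly one of $u,w$. Hence $F$ is $k$-edge-connected if and only if any two vertices are joined by $k$ edge-disjoint paths. The cuts $\{x\}$ show that a $k$-edge-connected graph has minimum degree at least $k$; if it has $n$ vertices, then $n\ge k+1$ and it has at least $\lceil kn/2\rceil$ edges.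

Let $k\ge2$ and let $G$ be a $k$-edge-connected graph on $n$ vertices. A path in an edge-colored graph is \emph{monochromatic} if all its edges have the same color. An edge-coloring of $G$ is \emph{monochromatic $k$-edge-connected}, or \emph{valid} for short, if any two vertices are joined by $k$ edge-disjoint monochromatic paths; different paths may have the same color or different colors. The coloring with a single color is valid. The \emph{monochromatic $k$-edge-connection number} $\operatorname{emc}_k(G)$ is the largest number of colors in a valid coloring. It measures how finely the edge set can be divided while the $k$-fold connection between any two vertices survives inside the parts. Throughout, $H$ denotes a \emph{minimum subgraph} of $G$: a spanning $k$-edge-connected subgraph with the fewest edges.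

It is convenient to count downward from $e(G)$. A color used on $m$ edges costs $m-1$ colors compared with the coloring in which all edges differ, so the number of colors is $e(G)$ minus the total cost, and we want valid colorings of small cost. Here is the natural supply. A \emph{$k$-packing} in $G$ is a family of $r\ge1$ pairwise edge-disjoint spanning subgraphs $F_1,\dots,F_r$, with integers $d_i\ge1$ such that $F_i$ is $d_i$-edge-connected and $\sum_i d_i=k$. Its \emph{cost} is $\sum_i(e(F_i)-1)$.

\begin{lemma}\label{lem:packing}
Let $F_1,\dots,F_r$ be a $k$-packing in $G$. Then $\bigcup_iF_i$ is $k$-edge-connected, so $\sum_ie(F_i)\ge e(H)$, and $\operatorname{emc}_k(G)\ge e(G)-\sum_i(e(F_i)-1)$.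
\end{lemma}

\begin{proof}
Every cut $X$ is crossed by $\sum_id_{F_i}(X)\ge\sum_id_i=k$ edges of the union. Give the edges of $F_i$ color $i$ and every other edge its own new color. Any two vertices are joined by $d_i$ edge-disjoint paths in $F_i$, hence by $k$ edge-disjoint monochromatic paths in all, and there are $r+e(G)-\sum_ie(F_i)$ colors.
\end{proof}

The packing with the single member $H$ gives, for every $G$,
\begin{equation}\label{eq:lower}
\operatorname{emc}_k(G)\ge e(G)-e(H)+1 .
\end{equation}
If $H$ itself splits into the $r$ members of a packing, we get $e(G)-e(H)+r$. How large can $r$ usefully be? Members with $d_i=1$ look wasteful: two edge-disjoint spanning trees and one Hamilton cycle both provide two paths between any two vertices, but the trees cost $2(n-2)$ and the cycle costs only $n-1$. If all $d_i$ are at least $2$, then $r\le\lfloor k/2\rfloor$, and this many members can occur: for $k=4$ and $G=H=K_5$, the two edge-disjoint $5$-cycles form a packing. One is led to guess that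
\begin{equation}\label{eq:formula}
\operatorname{emc}_k(G)=e(G)-e(H)+\lfloor k/2\rfloor
\end{equation}
for every $k\ge2$ and every $k$-edge-connected graph $G$. The problem of proving or disproving \eqref{eq:formula} comes from Cai, Fujita, Liu and Park~\cite{CFLP}. By results of Li and Li, \eqref{eq:formula} holds for $k=2$, for $G=K_{k+1}$ with $k\ge3$, and for $G=K_{k,m}$ with $m\ge k\ge3$.

The formula has two halves. The \emph{upper half} ($\le$) says that no coloring beats the ideal splitting of $H$. The lower half says that a coloring as cheap as the ideal splitting always exists, and this is what fails.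

\begin{theorem}\label{thm:counter}
For every $k\ge4$ there are infinitely many $k$-regular $k$-edge-connected graphs $G$ such that $H=G$ and
\[
\operatorname{emc}_k(G)\le\lfloor k/3\rfloor<\lfloor k/2\rfloor=e(G)-e(H)+\lfloor k/2\rfloor .
\]
\end{theorem}

For $k=4$ and $k=5$ these graphs have $\operatorname{emc}_k(G)=1$, so \eqref{eq:lower} is attained. They have edge-connectivity exactly $k$, and in that case we can say precisely when \eqref{eq:formula} holds.

\begin{theorem}\label{thm:exact}
Let $k\ge2$ and $\lambda(G)=k$. Let $\mu$ be the minimum cost of a $k$-packing in $G$ with all $d_i\ge2$. Then $\operatorname{emc}_k(G)=e(G)-\mu$. Consequently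
\[
e(G)-e(H)+1\le \operatorname{emc}_k(G)\le e(G)-e(H)+\lfloor k/2\rfloor .
\]
The upper bound is attained if and only if some minimum subgraph of $G$ is the edge-disjoint union of $\lfloor k/2\rfloor$ spanning subgraphs that are all $2$-edge-connected ($k$ even), or all $2$-edge-connected except one that is $3$-edge-connected ($k$ odd). In particular, for $k=3$ formula \eqref{eq:formula} holds whenever $\lambda(G)=3$.
\end{theorem}

Without the assumption $\lambda(G)=k$ we prove the upper half with $e(H)$ replaced by its lower bound $\lceil kn/2\rceil$.

\begin{theorem}\label{thm:upper}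
Let $k\ge3$ and let $G$ be a $k$-edge-connected graph on $n$ vertices. Then
\[
\operatorname{emc}_k(G)\le e(G)-\lceil kn/2\rceil+\lfloor k/2\rfloor .
\]
Hence the upper half of \eqref{eq:formula} holds whenever $e(H)=\lceil kn/2\rceil$, and for $k=3$ formula \eqref{eq:formula} holds whenever $e(H)=\lceil 3n/2\rceil$.
\end{theorem}

The last assertion follows because for $k=3$ the lower half of \eqref{eq:formula} is \eqref{eq:lower}. The bound of Theorem~\ref{thm:upper} is attained by complete graphs for $k=3$ and for every even $k\ge4$ (Section~\ref{sec:sharp}). We do not settle the upper half of \eqref{eq:formula} when both $\lambda(G)>k$ and $e(H)>\lceil kn/2\rceil$; for $k=3$ this is the remaining case of the formula itself.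

\section{Tight cuts and regular graphs}\label{sec:tight}

The reason for Theorem~\ref{thm:counter} is already visible for $k=4$.

\begin{example}\label{ex:four}
Let $G$ be $4$-regular and $4$-edge-connected. A minimum subgraph has minimum degree $4$, so $H=G$, and \eqref{eq:formula} predicts two colors. Take a valid coloring and two vertices $x,y$. The four edge-disjoint monochromatic $x$--$y$ paths use all four edges at $x$ and all four edges at $y$, and each path starts and ends with edges of the same color. So every color occurs equally often at $x$ and at $y$, and every color at $x$ carries a path to $y$. As $y$ is arbitrary, each color class is a regular connected spanning subgraph, and the degrees add up to $4$. Degree $1$ is impossible, since a connected $1$-regular graph is a single edge. So either there is one color, or there are two connected $2$-regular spanning classes, that is, two Hamilton cycles. If $G$ has no Hamilton cycle, then $\operatorname{emc}_4(G)=1$.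
\end{example}

The argument worked because $k$ paths had to pass through exactly $k$ edges, which left no choice of colors. The same happens at any cut of size $k$, and that single cut controls the coloring everywhere.

\begin{lemma}\label{lem:tight}
Let $k\ge2$, let $G$ be $k$-edge-connected with a valid coloring, and let $X$ be a cut with $d_G(X)=k$. Let $1,\dots,r$ be the colors on the edges between $X$ and $V\setminus X$, let $G_i$ be the spanning subgraph formed by all edges of color $i$, and let $d_i=d_{G_i}(X)$. Then $G_1,\dots,G_r$ with $d_1,\dots,d_r$ is a $k$-packing.
\end{lemma}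

\begin{proof}
By definition $d_i\ge1$ and $\sum_id_i=k$; we must show that $d_{G_i}(Z)\ge d_i$ for every cut $Z$. Let $x\in X$ and $y\notin X$. Each of the $k$ edge-disjoint monochromatic $x$--$y$ paths uses at least one of the $k$ edges leaving $X$. Hence each path uses exactly one of them and all are used. A path has the color of the edge through which it leaves $X$, so exactly $d_i$ of the paths lie in $G_i$. Therefore $d_{G_i}(Z)\ge d_i$ whenever $Z$ separates some vertex of $X$ from some vertex outside $X$. Every cut $Z$ does so. Indeed, take two vertices separated by $Z$. If they lie on different sides of $X$, we are done. If they lie on the same side of $X$, any vertex on the other side is separated by $Z$ from one of the two.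
\end{proof}

Without a cut of size $k$ the colors that carry the paths need not span; see Example~\ref{ex:K6}. In a $k$-regular graph every vertex is a cut of size $k$, and Example~\ref{ex:four} generalizes.

\begin{lemma}\label{lem:regular}
Let $k\ge2$ and let $G$ be $k$-regular and $k$-edge-connected. Then $H=G$, and in every valid coloring the color classes $G_1,\dots,G_r$ are connected spanning $d_i$-regular subgraphs with $d_i\ge2$ and $\sum_id_i=k$. If $G$ has no Hamilton cycle, then $\operatorname{emc}_k(G)\le\lfloor k/3\rfloor$.
\end{lemma}

\begin{proof}
A spanning subgraph of minimum degree at least $k$ contains all edges, so $H=G$. Apply Lemma~\ref{lem:tight} to $X=\{x\}$ for a fixed vertex $x$. For every vertex $y$ we have $\deg_{G_i}(y)\ge d_i$ and $\sum_i\deg_{G_i}(y)\le k=\sum_id_i$, so $\deg_{G_i}(y)=d_i$ for all $i$, and all $k$ edges at $y$ have colors among $1,\dots,r$. Thus exactly $r$ colors are used and $G_i$ is $d_i$-regular and connected. Since $n\ge3$, we have $d_i\neq1$. A class with $d_i=2$ is a Hamilton cycle. If there is none, all $d_i\ge3$ and $r\le\lfloor k/3\rfloor$.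
\end{proof}

For even $k$, Lemmas~\ref{lem:packing} and~\ref{lem:regular} show that \eqref{eq:formula} holds for such a graph exactly when its edge set splits into $k/2$ Hamilton cycles, since $r=k/2$ forces all $d_i=2$. This is far more than $k$-edge-connectivity can be expected to give.

\section{Regular graphs without a Hamilton cycle}\label{sec:construction}

It remains to find $k$-regular $k$-edge-connected graphs with no Hamilton cycle. The simplest obstruction to a Hamilton cycle, a nonempty vertex set $S$ whose deletion leaves more than $|S|$ components, is not available: each component of $G-S$ sends at least $k$ edges to $S$, and $S$ receives at most $k|S|$ edges. We therefore borrow the obstruction from the Petersen graph, in two steps. Multiplying edges raises the degree and the edge-connectivity to $k$ and creates no Hamilton cycle. Replacing vertices by suitable gadgets then removes the parallel edges.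

The Petersen graph $P$ has vertices $u_0,\dots,u_4,w_0,\dots,w_4$ and edges $u_iu_{i+1}$, $w_iw_{i+2}$ and $u_iw_i$ (indices modulo $5$). It consists of a $5$-cycle $C_1$ on the $u_i$, a $5$-cycle $C_2$ on the $w_i$, and a perfect matching between them, whose edges we call \emph{spokes}. It is $3$-regular and has no cycle of length $3$ or $4$. We recall why it has no Hamilton cycle. If $v_0v_1\cdots v_9$ were one, the other five edges would be chords, one at each vertex, each joining vertices at distance $4$ or $5$ along the cycle, since a shorter chord closes a cycle of length at most $4$. If all chords have distance $5$, then $v_0v_1v_6v_5$ is a $4$-cycle. Otherwise some chord has distance $4$, say $v_0v_4$. The chord at $v_5$ is then $v_5v_1$ or $v_5v_9$, and $v_0v_4v_5v_1$ or $v_0v_4v_5v_9$ is a $4$-cycle.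

\begin{lemma}\label{lem:multi}
For every $k\ge4$ there is a $k$-regular $k$-edge-connected multigraph $M$ whose underlying simple graph is $P$.
\end{lemma}

\begin{proof}
Give the edges of $C_1$ and $C_2$ multiplicity $a\geq1$ and the spokes multiplicity $b\geq1$, where $2a+b=k$; then $M$ is $k$-regular. Say that a cut $X$ \emph{splits} a vertex set if it contains some but not all of its vertices. If $X$ splits $V(C_j)$, at least two edges of the cycle $C_j$ cross the cut. There are three cases.
\begin{itemize}
\item $X$ splits both cycles. Then $d_M(X)\ge 2a+2a=4a$.
\item $X$ splits neither. Then $X$ is $V(C_1)$ or $V(C_2)$, and $d_M(X)=5b$.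
\item $X$ splits exactly one cycle $C_j$. Replacing $X$ by its complement if necessary, we have $X\subset V(C_j)$. All spokes at $X$ cross the cut, so $d_M(X)\ge2a+b|X|\ge 2a+b=k$.
\end{itemize}
So we need $4a\ge k$ and $5b\ge k$. Take $a=\lceil k/4\rceil$ and $b=k-2a$. Then $4a\ge k$. Also $a\le2k/5$: for $k=4$ we have $a=1$, and for $k\ge5$ we have $a\le(k+3)/4\le2k/5$. Hence $5b=5k-10a\ge k$, and in particular $b\ge1$.
\end{proof}

To make $M$ simple we replace each vertex $x$ by a gadget with $k$ distinct attachment vertices, one for each edge at $x$. A Hamilton cycle might in principle enter and leave a gadget several times, and then it would not project to a Hamilton cycle of $M$. The gadget in Meredith's construction prevents this: it is a complete bipartite graph whose smaller side uses up all but two of the cycle edges at the attachment vertices. Precisely, the \emph{inflation} of a $k$-regular multigraph $M$ is obtained by replacing each vertex $x$ by a copy $Q_x$ of $K_{k,k-1}$ with sides $A_x$ and $B_x$, $|A_x|=k$, $|B_x|=k-1$, and attaching the $k$ edges of $M$ at $x$ to the $k$ vertices of $A_x$, one edge to each (Figure~\ref{fig:inflate}).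

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9,v/.style={circle,fill,inner sep=1.5pt}]
\foreach \i in {0,...,4}{
  \node[v] (u\i) at ({90+72*\i}:2) {};
  \node[v] (w\i) at ({90+72*\i}:1) {};}
\foreach \i/\j/\m in {0/1/2,1/2/3,2/3/4,3/4/0,4/0/1}{
  \draw (u\i)--(u\j); \draw (w\i)--(w\m);
  \draw[double,double distance=2.5pt] (u\i)--(w\i);}
\begin{scope}[xshift=4.6cm]
\foreach \i in {0,...,3}{\node[v] (a\i) at (\i,0.5) {}; \draw[dashed] (a\i)--(\i,1.6);}
\foreach \j in {0,...,2}{\node[v] (b\j) at ({\j+0.5},-1) {};}
\foreach \i in {0,...,3}{\foreach \j in {0,...,2}{\draw (a\i)--(b\j);}}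
\node at (3.7,0.5) {$A_x$}; \node at (3.7,-1) {$B_x$};
\end{scope}
\end{tikzpicture}
\caption{The counterexample for $k=4$. Left: the Petersen graph with its five spokes doubled, a $4$-regular multigraph. Right: the copy of $K_{4,3}$ that replaces each vertex $x$; the four dashed edges are the four edges of the multigraph at $x$.}
\label{fig:inflate}
\end{figure}

\begin{lemma}\label{lem:inflate}
Let $k\ge2$ and let $M$ be a $k$-regular $k$-edge-connected multigraph on at least three vertices whose underlying simple graph has no Hamilton cycle. Then the inflation $G$ of $M$ is a simple $k$-regular $k$-edge-connected graph with no Hamilton cycle.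
\end{lemma}

\begin{proof}
A vertex of $A_x$ has $k-1$ neighbors in $B_x$ and exactly one edge leaving $Q_x$; a vertex of $B_x$ has the $k$ neighbors in $A_x$. So $G$ is $k$-regular, and it is simple because no two edges outside the gadgets share an end.

\emph{Edge-connectivity.} Let $Y$ be a cut of $G$. We first count the cut edges inside a gadget $Q_x$ that $Y$ splits. With $p=|Y\cap A_x|$ and $q=|Y\cap B_x|$ their number is $f=p(k-1-q)+q(k-p)$.
\begin{itemize}
\item If $q=0$, then $p\ge1$ and $f=p(k-1)$, which is $k-1$ for $p=1$ and at least $2(k-1)\ge k$ otherwise.
\item If $q=k-1$, then $p\le k-1$ and $f=(k-p)(k-1)$, which is $k-1$ for $p=k-1$ and at least $2(k-1)\ge k$ otherwise.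
\item If $1\le q\le k-2$, then $f$ is an affine function of $p\in[0,k]$ with values $qk\ge k$ at $p=0$ and $k(k-1-q)\ge k$ at $p=k$, so $f\ge k$.
\end{itemize}
Hence $f\ge k-1$, and $f\ge k$ unless $Y\cap Q_x$ or $Q_x\setminus Y$ is a single vertex of $A_x$.

If $Y$ splits no gadget, it is a union of gadgets, and $d_G(Y)=d_M(X)\ge k$ for the corresponding cut $X$ of $M$. If $Y$ splits two or more gadgets, $d_G(Y)\ge2(k-1)\ge k$. Suppose that $Y$ splits exactly one gadget $Q_x$. We are done if $f\ge k$, so after complementing we may assume $Y\cap Q_x=\{z\}$ with $z\in A_x$. If $Y=\{z\}$, then $d_G(Y)=k$. Otherwise $Y'=Y\setminus\{z\}$ is a cut that splits no gadget and avoids $Q_x$, so $d_G(Y')\ge k$ and the number $\varepsilon$ of edges from $z$ to $Y'$ is at most $1$. Adding $z$ to $Y'$ removes $\varepsilon$ edges from the cut and adds $k-\varepsilon$, so $d_G(Y)=d_G(Y')+k-2\varepsilon\ge2k-2\ge k$.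

\emph{No Hamilton cycle.} Suppose that $Z$ is a Hamilton cycle of $G$. Every edge inside $Q_x$ joins $B_x$ to $A_x$, and every edge at $B_x$ lies inside $Q_x$, so $Z$ has exactly $2(k-1)$ edges inside $Q_x$. The $Z$-degrees of the vertices of $A_x$ sum to $2k$. Hence exactly two edges of $Z$ leave $Q_x$. Contracting every gadget turns $Z$ into a connected spanning $2$-regular submultigraph of $M$. On at least three vertices this is a cycle without parallel edges, that is, a Hamilton cycle of the underlying simple graph, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]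
Inflate the multigraph $M$ of Lemma~\ref{lem:multi}. By Lemma~\ref{lem:inflate} the result is simple and again satisfies the hypotheses of that lemma, so it can be inflated again, and so on. Each step multiplies the number of vertices by $2k-1$, so we obtain infinitely many $k$-regular $k$-edge-connected graphs without a Hamilton cycle. Lemma~\ref{lem:regular} gives $H=G$ and $\operatorname{emc}_k(G)\le\lfloor k/3\rfloor$. Finally $\lfloor k/2\rfloor\ge(k-1)/2>k/3$ for $k\geq4$.
\end{proof}

For $k=4$ we have $a=1$, $b=2$, and the first graph has $10\cdot7=70$ vertices; it has $\operatorname{emc}_4(G)=1$, while \eqref{eq:formula} predicts $2$. For $k=3$ the two bounds $\lfloor k/3\rfloor$ and $\lfloor k/2\rfloor$ coincide and there is no contradiction.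

\section{Graphs of edge-connectivity exactly $k$}\label{sec:exact}

If $\lambda(G)=k$, then $G$ has a cut of size $k$, and Lemma~\ref{lem:tight} finds a $k$-packing inside every valid coloring. What stands between this and Theorem~\ref{thm:exact} are members with $d_i=1$, which could push $r$ above $\lfloor k/2\rfloor$. Merging such a member with another one loses a color. To break even, the merger must release an edge, which can then receive a color of its own. The next lemma shows that an edge can always be released.

\begin{lemma}\label{lem:merge}
Let $s\ge1$. Let $A$ be an $s$-edge-connected graph and $T$ a tree on the same vertex set of size $n\ge3$, such that no edge of $A$ joins two vertices adjacent in $T$. Then $A\cup(T-a)$ is $(s+1)$-edge-connected for some edge $a$ of $T$.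
\end{lemma}

\begin{proof}
Suppose not. Then for every $a\in E(T)$ there is a cut $X_a$ with $d_A(X_a)+d_{T-a}(X_a)\le s$. Since $d_A(X_a)\ge s$, we get $d_A(X_a)=s$ and $d_{T-a}(X_a)=0$. The second equation says that $X_a$ is the vertex set of one of the two components of $T-a$. So an edge $xy$ of $A$ crosses $X_a$ exactly when $a$ lies on the $x$--$y$ path in $T$, and $xy$ crosses $\operatorname{dist}_T(x,y)\ge2$ of the $n-1$ cuts $X_a$. Counting pairs of an edge of $A$ and a cut that it crosses, and using that $A$ has minimum degree at least $s$, we find
\[
s(n-1)=\sum_{a\in E(T)}d_A(X_a)\ge2e(A)\ge sn,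
\]
a contradiction.
\end{proof}

The hypothesis on adjacent vertices holds for edge-disjoint subgraphs of a simple graph, and it cannot be dropped. If $A$ is a second copy of $T$, then $A\cup(T-a)$ has a bridge for every $a$. The doubled tree is a $2$-edge-connected multigraph with $H=G$ and a valid coloring with two colors, so the upper bound of Theorem~\ref{thm:exact} is false for multigraphs.

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
The packing $F_1=H$, $d_1=k$ shows that $\mu$ is defined and $\mu\le e(H)-1$. Lemma~\ref{lem:packing} gives $\operatorname{emc}_k(G)\ge e(G)-\mu$.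

For the reverse inequality take a valid coloring with $\operatorname{emc}_k(G)$ colors and a cut $X$ with $d_G(X)=k$. Let $G_1,\dots,G_r$ be the $k$-packing of Lemma~\ref{lem:tight}. The edges outside these $r$ color classes carry at most one further color each, so
\[
\operatorname{emc}_k(G)\le r+e(G)-\sum_ie(G_i)=e(G)-\sum_i(e(G_i)-1).
\]
It suffices to show that every $k$-packing $F_1,\dots,F_r$ has cost at least $\mu$. We use induction on $r$. If all $d_i\ge2$, this is the definition of $\mu$. Suppose $d_i=1$ for some $i$. Since $k\ge2$, there is an index $j\ne i$. Let $T$ be a spanning tree of $F_i$. By Lemma~\ref{lem:merge} there is an edge $a$ of $T$ such that $F=F_j\cup(T-a)$ is $(d_j+1)$-edge-connected. Replacing $F_i$ and $F_j$ by $F$, with the integer $d_j+1$, gives a $k$-packing with $r-1$ members, and its cost is not larger because $e(F_i)\ge n-1$ gives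
\[
e(F)-1=(e(F_j)-1)+(n-2)\le(e(F_j)-1)+(e(F_i)-1).
\]
By induction the new packing costs at least $\mu$. Hence $\operatorname{emc}_k(G)=e(G)-\mu$.

Now take a packing of cost $\mu$ with all $d_i\ge2$. Then $r\le\lfloor k/2\rfloor$, and $\sum_ie(F_i)\ge e(H)$ by Lemma~\ref{lem:packing}, so $\mu=\sum_ie(F_i)-r\ge e(H)-\lfloor k/2\rfloor$. This proves the two-sided bound. If $\mu=e(H)-\lfloor k/2\rfloor$, both inequalities are equalities. Then $\bigcup_iF_i$ is a minimum subgraph, and the $\lfloor k/2\rfloor$ integers $d_i\ge2$ with sum $k$ are $2,\dots,2$ for even $k$ and $2,\dots,2,3$ for odd $k$. Conversely, such a decomposition of a minimum subgraph is a packing of cost $e(H)-\lfloor k/2\rfloor$. For $k=3$ the decomposition consists of $H$ alone.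
\end{proof}

\section{The universal upper bound}\label{sec:upper}

Let $k\ge3$. In this section a \emph{color class} is the subgraph formed by the edges of one color and their ends; it need not span. If a class is disconnected, giving its components different colors keeps every monochromatic path monochromatic and increases the number of colors. So it suffices to prove Theorem~\ref{thm:upper} for a valid coloring in which every class is connected, and we fix one.

Call a class \emph{large} if it has at least two edges. Let $G_1,\dots,G_t$ be the large classes, $V_i=V(G_i)$, $m_i=|V_i|\ge3$, $e_i=e(G_i)\ge m_i-1$, and $\deg_i=\deg_{G_i}$. Let $G'=\bigcup_iG_i$. Only large classes have a cost, so the number of colors is $e(G)-W$ with $W=\sum_i(e_i-1)$, and we must show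
\begin{equation}\label{eq:goal}
W\ge\lceil kn/2\rceil-\lfloor k/2\rfloor .
\end{equation}
For distinct vertices $u,w$ let $\lambda_i(u,w)$ be the largest number of edge-disjoint $u$--$w$ paths in $G_i$, with $\lambda_i(u,w)=0$ if $u$ or $w$ is not in $V_i$, and let $L(u,w)=\sum_i\lambda_i(u,w)$. A monochromatic $u$--$w$ path outside the large classes is the single edge $uw$, and then $uw\notin E(G')$. Validity therefore gives
\begin{equation}\label{eq:L}
L(u,w)\ge k-1\ \text{ for all }u\ne w,\qquad L(u,w)\ge k\ \text{ if }uw\in E(G').
\end{equation}
By the first part $G'$ is spanning and connected. So every cut is crossed by some edge $uw$ of $G'$, and then, by the second part, by at least $k$ edges of $G'$. Thus $G'$ is $k$-edge-connected and has minimum degree at least $k$. It follows that $W=e(G')-t\ge e(H)-t$, which suffices when $t\le\lfloor k/2\rfloor$. The difficulty is that there may be many large classes, and they need not span.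

\begin{example}\label{ex:K6}
Let $k=3$ and $G=K_6$ on $\{0,\dots,5\}$. Give color $1$ to the cycle $0123450$, color $2$ to the path $2031$, color $3$ to the path $35140$, and new colors to the two remaining edges $24$ and $25$. Any two vertices are joined by two paths of color $1$. A third path has color $2$ if both vertices lie in $\{0,1,2,3\}$, has color $3$ if both lie in $\{0,1,3,4,5\}$, and is a single edge for the pairs $\{2,4\}$ and $\{2,5\}$. The coloring is valid, $t=3$, two large classes do not span, and $L(2,4)=L(2,5)=k-1$.
\end{example}

\subsection*{Counting from a root}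
We have to show that each class pays for the paths it provides. Fix a root vertex $v$, and write $i\ni v$ if $v\in V_i$ and $i\not\ni v$ otherwise. A class through $v$ has at least $\lambda_i(u,v)$ edges at each vertex $u$, so its doubled cost $2e_i-2$ should be compared with the number of paths to $v$ that it provides. For $i\ni v$ define the \emph{surplus}
\[
\psi_i=2e_i-2-\sum_{u\in V_i\setminus\{v\}}\lambda_i(u,v)=\sum_{u\in V_i\setminus\{v\}}\bigl(\deg_i(u)-\lambda_i(u,v)\bigr)+\deg_i(v)-2,
\]
where the second form uses $2e_i=\sum_{u\in V_i}\deg_i(u)$. For a cycle, $\psi_i=0$. Classes that miss $v$ contribute nothing to $L(u,v)$, so summing $2e_i-2$ over all classes gives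
\begin{equation}\label{eq:identity}
2W=\sum_{u\ne v}L(u,v)+\sum_{i\ni v}\psi_i+\sum_{i\not\ni v}(2e_i-2).
\end{equation}
We shall see that $\psi_i\ge0$. If every $u\neq v$ had $L(u,v)\ge k$, then \eqref{eq:identity} would give $2W\ge k(n-1)$ at once, with equality for $k/2$ Hamilton cycles, and this is \eqref{eq:goal} for even $k$. The obstacle is the set of \emph{deficient} vertices
\[
D=\{u\ne v: L(u,v)=k-1\},
\]
each of which falls short by one: \eqref{eq:L} gives only
\begin{equation}\label{eq:first}
\sum_{u\ne v}L(u,v)\ge k(n-1)-|D| .
\end{equation}
We recover one unit for each $u\in D$ from the other two sums. A deficient vertex $u$ has a neighbor $z$ in $G'$ with $L(u,z)\ge k>L(u,v)$, so some class joins $u$ to $z$ better than to $v$. If that class contains $v$, then $\deg_i(u)>\lambda_i(u,v)$, and the unit is found in $\psi_i$. If it misses $v$, its whole cost appears in the third sum; this is how color $3$ pays for $D=\{4,5\}$ when $v=2$ in Example~\ref{ex:K6}. Accordingly, for $i\ni v$ let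
\[
S_i=\{u\in V_i\setminus\{v\}:\lambda_i(u,w)>\lambda_i(u,v)\text{ for some }w\ne u\},
\]
and put $D_2=D\cap\bigcup_{i\ni v}S_i$ and $D_1=D\setminus D_2$.

\begin{lemma}\label{lem:through}
Let $i\ni v$. Then $\psi_i\ge|S_i|$, and if $\deg_i(v)\ge2$, then $\psi_i\ge|S_i|+\deg_i(v)-2$.
\end{lemma}

\begin{proof}
Since $\deg_i(u)\ge\lambda_i(u,w)$ for all $w\neq u$, each term $\deg_i(u)-\lambda_i(u,v)$ is at least $0$, and at least $1$ for $u\in S_i$. This settles the case $\deg_i(v)\ge2$. Let $\deg_i(v)=1$; now the term $\deg_i(v)-2=-1$ has to be compensated, and the neighbor $y$ of $v$ in $G_i$ does it. Since $G_i$ is connected and $\deg_i(v)=1$, we have $\lambda_i(u,v)=1$ for all $u\in V_i\setminus\{v\}$, and we need $\sum_{u\in V_i\setminus\{v\}}(\deg_i(u)-1)\ge|S_i|+1$. Since $m_i\ge3$, we have $\deg_i(y)\ge2$. If $y\notin S_i$, the term of $y$ supplies the extra $1$. If $y\in S_i$, there are two edge-disjoint paths in $G_i$ from $y$ to some $w$, and $w\ne v$ because $\lambda_i(y,v)=1$. They cannot pass through the degree-one vertex $v$, so they avoid the edge $yv$. Hence $\deg_i(y)\ge3$, and the term of $y$ is at least $2$.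
\end{proof}

For the classes that miss $v$ there is one delicate point. A path with two edges offers only $2e_i-2=2$ units and may contain three vertices of $D_1$. The remedy is that such vertices must lie in other classes as well and can share their demand among them.

\begin{lemma}\label{lem:missing}
We have $\sum_{i\not\ni v}(2e_i-2)\ge|D_1|$, with strict inequality if some large class misses $v$.
\end{lemma}

\begin{proof}
Let $u\in D_1$ and let $z$ be any neighbor of $u$ in $G'$. For $i\ni v$ we have $\lambda_i(u,z)\le\lambda_i(u,v)$: if $u\in V_i$ this holds because $u\notin S_i$, and otherwise both sides are $0$. Hence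
\[
\sum_{i\ni v}\lambda_i(u,z)\le L(u,v)=k-1<k\le L(u,z),
\]
so $u$ and $z$ lie together in some class $i\not\ni v$. Let $h(u)$ be the number of $i\not\ni v$ with $u\in V_i$. We have shown that $h(u)\ge1$, and that
\begin{equation}\label{eq:h}
\text{if }h(u)=1,\text{ with class }i,\text{ then }N_{G'}(u)\subset V_i\text{ and so } m_i\ge k+1\ge4.
\end{equation}
Let each $u\in D_1$ charge $1/h(u)$ to each of its $h(u)$ classes, and let $\sigma_i$ be the total charged to the class $i\not\ni v$. Then $\sum_{i\not\ni v}\sigma_i=|D_1|$, and it suffices to prove $\sigma_i<2e_i-2$ for every $i\not\ni v$; if there is no such $i$, then $D_1=\emptyset$. If $m_i=3$, every vertex that charges $i$ has $h\ge2$ by \eqref{eq:h}, so $\sigma_i\le3/2<2\le2e_i-2$. If $m_i\ge4$, then $\sigma_i\le m_i\le2m_i-4\le2e_i-2$. Suppose $\sigma_i=m_i$. Then every vertex $u$ of $V_i$ charges a full unit to $i$, so $u\in D_1$, $h(u)=1$ and $N_{G'}(u)\subset V_i$. No edge of $G'$ leaves $V_i$, although $G'$ is connected and $v\notin V_i$. This contradiction gives $\sigma_i<m_i\leq 2e_i-2$.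
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
By Lemma~\ref{lem:through}, $\sum_{i\ni v}\psi_i\ge\sum_{i\ni v}|S_i|\ge|D_2|$. With \eqref{eq:identity}, \eqref{eq:first} and Lemma~\ref{lem:missing} we obtain
\begin{equation}\label{eq:main}
2W\ge\bigl(k(n-1)-|D|\bigr)+|D_2|+|D_1|=k(n-1).
\end{equation}
If $k$ is even, this reads $W\ge kn/2-k/2$, which is \eqref{eq:goal}. If $k$ is odd and $n$ is even, then $k(n-1)$ is odd, so $2W\ge k(n-1)+1$ and $W\ge kn/2-(k-1)/2$, which is again \eqref{eq:goal}.

Let $k$ and $n$ be odd. Now \eqref{eq:goal} reads $W\ge\frac{kn+1}2-\frac{k-1}2=\frac{k(n-1)}2+1$, and $k(n-1)/2$ is an integer, so we must exclude $2W=k(n-1)$. We show that equality forces all large classes to be Hamilton cycles, which provide paths in pairs. Suppose $2W=k(n-1)$. Then all estimates behind \eqref{eq:main} are equalities, for every choice of the root $v$: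
\begin{itemize}
\item[(a)] $L(u,v)\le k$ for all $u\ne v$, by equality in \eqref{eq:first};
\item[(b)] no large class misses $v$, by Lemma~\ref{lem:missing};
\item[(c)] $\psi_i=|S_i|$ for all $i\ni v$.
\end{itemize}
By (b) every large class is spanning. Fix $i$ and take as root a vertex of maximum degree $\Delta_i$ in $G_i$; here $\Delta_i\ge2$ because $G_i$ is connected with at least three vertices. Lemma~\ref{lem:through} and (c) give $\Delta_i=2$, so $G_i$ is a Hamilton path or a Hamilton cycle. For a path, $\lambda_i(u,w)=1$ for all pairs, so $S_i=\emptyset$, while $\psi_i=2(n-1)-2-(n-1)=n-3>0$ as $n\ge k+1\ge4$; this contradicts (c). So all $t$ large classes are Hamilton cycles and $L(u,w)=2t$ for all pairs. The ends of an edge of $G'$ give $2t\ge k$ by \eqref{eq:L}. Since $k$ is odd, $2t\ge k+1$, which contradicts (a).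
\end{proof}

\begin{remark}
The hypothesis $k\ge3$ entered through $m_i\ge4$ in \eqref{eq:h}. For $k=2$ the bound of Theorem~\ref{thm:upper} follows instead from the result of Li and Li, since $e(H)\ge n$.
\end{remark}

\section{Complete graphs}\label{sec:sharp}

Theorem~\ref{thm:upper} is sharp for $K_n$ with any $n\ge k+1$, when $k\ge4$ is even and when $k=3$.

Let $k\ge4$ be even. By Walecki's theorem $K_n$ contains $\lfloor(n-1)/2\rfloor$ edge-disjoint Hamilton cycles, and $\lfloor(n-1)/2\rfloor\ge k/2$. Any $k/2$ of them form a $k$-packing with all $d_i=2$ and cost $\frac k2(n-1)$. Lemma~\ref{lem:packing} and Theorem~\ref{thm:upper} give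
\[
\operatorname{emc}_k(K_n)=\binom n2-\frac{kn}2+\frac k2 .
\]
The union of the cycles is $k$-edge-connected with $kn/2$ edges, so it is a minimum subgraph, and \eqref{eq:formula} holds here.

Let $k=3$ and $n\ge4$. By Harary's theorem there is a $3$-connected graph on $n$ vertices with $\lceil3n/2\rceil$ edges. A $3$-connected graph, one with at least four vertices that stays connected after deleting any two or fewer vertices, is $3$-edge-connected. So $e(H)=\lceil3n/2\rceil$ for $G=K_n$, and Theorem~\ref{thm:upper} gives
\[
\operatorname{emc}_3(K_n)=\binom n2-\Bigl\lceil\frac{3n}2\Bigr\rceil+1 .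
\]

\begin{thebibliography}{1}
\bibitem{CFLP} Qingqiong Cai, Shinya Fujita, Henry Liu, Boram Park, \emph{Monochromatic $k$-connection of graphs}, arXiv:2402.09254 (2024).
\end{thebibliography}
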